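# Sixteen points, two blow-ups, and the sheaves $R^j\pi_*(\Omega^i_X\otimes A)$

Throughout, $k$ is an arbitrary field unless stated otherwise. Varieties are integral, separated and of finite type over $k$, and $H$ denotes a hyperplane class or its pullback.

## Sixteen points in the plane and the line bundle $5H-e$

Choose monic separable polynomials $f,g\in k[T]$ of degree $4$. They exist over every field: if $k$ is infinite take a product of four distinct linear factors, and if $k$ is finite take the minimal polynomial of a generator of the extension of degree $4$. Homogenize them to $f(x,z)$ and $g(y,z)$ and put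
$$S=V\big(f(x,z),\,g(y,z)\big)\subset\mathbb P^2 .$$
On the line $z=0$ the equations become $x^4=y^4=0$, which has no solution in $\mathbb P^2$. So $S$ lies in the affine chart $z=1$, and $S\cong\operatorname{Spec}\big(k[x]/f\otimes_k k[y]/g\big)$ is étale of degree $16$ over $k$. Over a field where $f$ and $g$ split, $S$ is a $4\times4$ grid of reduced points $(\alpha,\beta)$ with $f(\alpha)=g(\beta)=0$. It is a complete intersection of two quartics.

Let $F=\mathrm{Bl}_S\mathbb P^2\to\mathbb P^2$ with exceptional divisor $e$, and let $L=\mathcal O_F(5H-e)$. Two standard facts about blow-ups will be used here and later.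

**Fact 1 (embedding).** Let $I$ be an ideal sheaf on a variety $W$ and $M$ a line bundle such that $I\otimes M$ is generated by global sections $s_0,\dots,s_N$. Then $\mathrm{Bl}_IW$, with exceptional divisor $D$, is closed in $W\times\mathbb P^N$, and $\mathcal O(0,1)$ restricts to $M\otimes\mathcal O(-D)$. Indeed, the surjection $(M^{-1})^{N+1}\to I$ induces a surjection from the symmetric algebra of $(M^{-1})^{N+1}$ onto $\bigoplus_m I^m$, and $\mathrm{Proj}$ of the symmetric algebra is $W\times\mathbb P^N$.

**Fact 2 (direct images).** Let $q:W'\to W$ be the blow-up of a smooth variety along a smooth closed subscheme $Z$, everywhere of codimension $\ge2$, with exceptional divisor $D$. Then $D\to Z$ is a projective bundle, $\mathcal O(-D)|_D$ is its $\mathcal O(1)$, and $Rq_*\mathcal O_{W'}=\mathcal O_W$. Since also $Rq_*\mathcal O_D=\mathcal O_Z$, the sequence $0\to\mathcal O(-D)\to\mathcal O_{W'}\to\mathcal O_D\to0$ gives $Rq_*\mathcal O_{W'}(-D)=\mathcal I_Z$.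

**Lemma A.** The line bundle $L=5H-e$ on $F$ is very ample. The restriction map $\mathrm{ev}:H^0(\mathbb P^2,\mathcal O(5))\to H^0(S,\mathcal O_S(5))$ has rank $15$, while its target has dimension $16$. Consequently $H^1(F,L)$ has dimension $1$.

**Proof that $L$ is very ample.** The sheaf $\mathcal I_S(4)$ is generated by the two quartics. By Fact 1, $F$ is closed in $\mathbb P^2\times\mathbb P^1$ with $\mathcal O(0,1)|_F=4H-e$. So $\mathcal O(1,1)|_F=5H-e$.

**Proof of the rank.** The Koszul resolution of $\mathcal I_S$, twisted by $5$, is
$$0\to\mathcal O(-3)\to\mathcal O(1)^2\to\mathcal I_S(5)\to0 .$$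
Since $H^0(\mathcal O(-3))=H^1(\mathcal O(-3))=0$, we get $h^0(\mathcal I_S(5))=6$. Quintic forms have dimension $21$, so $\mathrm{ev}$ has rank $21-6=15$.

**Proof of the last claim.** By Fact 2 and the projection formula, $H^1(F,L)=H^1(\mathbb P^2,\mathcal I_S(5))$. As $H^1(\mathcal O(5))=0$, this group is $\operatorname{coker}(\mathrm{ev})$, of dimension $16-15=1$. $\square$

The missing dimension can be seen by hand. Suppose that $f$ and $g$ split. Lagrange interpolation gives, for $r\le3$, $x^r=\sum_\alpha\frac{\alpha^r}{f'(\alpha)}\prod_{\alpha'\ne\alpha}(x-\alpha')$. Comparing coefficients of $x^3$ yields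
$$\sum_\alpha\frac{\alpha^r}{f'(\alpha)}=0\qquad(r\le2),$$
and similarly for $g$. A monomial $x^ry^s$ with $r+s\le5$ has $r\le2$ or $s\le 2$. Therefore every polynomial $\phi(x,y)$ of degree $\le5$ satisfies
$$\sum_{(\alpha,\beta)\in S}\frac{\phi(\alpha,\beta)}{f'(\alpha)\,g'(\beta)}=0 .$$
This is a nontrivial linear relation among the sixteen values of any quintic on $S$. The first monomial that escapes is $x^3y^3$, in degree $6$. Ampleness, by contrast, is already achieved in degree $5$. The whole counterexample lives in this gap between $5$ and $6$.

The number $4$ is the first one that works in this family. With two forms of degree $e$ in place of $4$, the bundle is $(e+1)H$ minus the exceptional divisor. The restriction of forms of degree $e+1$ to the $e^2$ points has kernel of dimension $6-h^0(\mathcal O(1-e))=6$ for $e\ge2$ (the Koszul sequence again, as $H^1(\mathcal O(1-e))=0$). For $e=2$ the rank is $10-6=4$, for $e=3$ it is $15-6=9$: the map is onto in both cases, so no $H^1$ appears.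

## Vanishing for projective birational morphisms: the problem and the statements

Here is what the surface $F$ is for. Let $\pi:X\to Y$ be a projective birational morphism between smooth varieties, and let $A$ be a line bundle on $X$ that is ample over $Y$. Burt Totaro, "Bott vanishing for Fano 3-folds", arXiv:2302.08142 (2023), is the source of the following problem: prove or disprove that
$$R^j\pi_*(\Omega^i_X\otimes A)=0\qquad\text{for all }j>0,\ i\ge0.$$
In plain words: the fibers of $\pi$ are the only places where higher cohomology can come from, and $A$ is positive along them. Is positivity enough to kill the cohomology of all sheaves of differential forms twisted by $A$? The surface $F$ will sit inside a fiber, $L$ will be the restriction of $A$ to it, and the class in $H^1(F,L)$ will survive.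

Two results frame the question. (Fujino) If $\pi:X\to Y$ is a projective toric morphism over $k$ with $X$ smooth over $k$ and $A$ is ample over $Y$, then the vanishing holds for all $j>0$, $i\ge0$. (Arapura) In characteristic zero the vanishing holds for $i+j>n=\dim X$, with no assumptions on the singularities of $Y$.

We need the following vocabulary.

**Ample over $Y$.** Let $\pi$ be projective. The points $y\in Y$ such that $A$ is ample on $\pi^{-1}(y)$ form an open set, over which $A$ is relatively ample. So $A$ is ample over $Y$ as soon as it is ample on all fibers over closed points. On a scheme projective over a field, ampleness may be tested on the reduced irreducible components, or on finitely many closed subschemes that cover it. Example: for the blow-up of the origin in $\mathbb A^{d+1}$ with exceptional divisor $E=\mathbb P^d$, the bundle $\mathcal O(-aE)$ restricts to $\mathcal O(a)$ on $E$, so it is ample over $\mathbb A^{d+1}$ iff $a\ge1$.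

**Nef over $Y$ ($\pi$-nef).** $A$ has nonnegative degree on every curve contained in a fiber over a closed point. In the example, $\mathcal O(-aE)$ is $\pi$-nef iff $a\ge0$. If $A$ is $\pi$-nef and $B$ is $\pi$-ample, then for every $N\ge0$ the bundle $A^N\otimes B$ is ample on closed fibers (nef plus ample is ample), hence ample over $Y$. If $\Gamma$ is a curve in a fiber over a nonclosed point, then $N\deg A|_\Gamma+\deg B|_\Gamma>0$ for all $N$, so $\deg A|_\Gamma\ge0$. So a $\pi$-nef bundle has nonnegative degree on curves in all fibers.

**Tower.** $\pi$ is a *tower* if it is a composition $X=Y_r\to\dots\to Y_0=Y$ of blow-ups of smooth varieties along smooth nowhere dense closed subschemes. Example: blow up $0\in\mathbb A^3$, then sixteen points on the exceptional plane.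

**Higher direct images.** If $Y$ is affine, $R^j\pi_*\mathcal F$ is the sheaf attached to the module $H^j(X,\mathcal F)$. If $j$ exceeds the dimension of $\operatorname{Supp}\mathcal F\cap\pi^{-1}(y)$, then $(R^j\pi_*\mathcal F)_y=0$, for every point $y$, closed or not. We call this *fiber-dimension vanishing*.

The answer to the problem is negative.

**Theorem 1.** Over every field $k$ there are a smooth threefold $X$, a projective birational morphism $\pi:X\to Y=\mathbb A^3$ and a line bundle $A$ ample over $Y$ with $R^1\pi_*A\ne0$.

**Theorem 2.** Over every field, for all $n\ge3$, $1\le j\le n-2$, $0\le i\le n-j$, there are $\pi:X\to\mathbb A^n$ (a composition of two blow-ups along smooth centers) and $A$ ample over $\mathbb A^n$ with $R^j\pi_*(\Omega^i_X\otimes A)\ne0$.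

**Theorem 3 (any field).** Let $\pi$ be a tower and $A$ ample over $Y$. For all $i\ge0$, $b\ge1$, the support of $R^b\pi_*(\Omega^i_X\otimes A)$ has codimension $\ge b+2$ in $Y$. In particular, with $n=\dim X$, $R^{n-1}\pi_*(\Omega^i_X\otimes A)=0$ for all $i$ (if $n\ge2$). For $i=0$ it suffices that $A$ is $\pi$-nef.

**Corollary 4.** Let $\pi:X\to Y$ be a projective birational morphism between smooth varieties of dimension $n$.

(a) (Surfaces, any field.) If $n=2$ and $A$ is any line bundle on $X$, then $R^1\pi_*(\Omega^1_X\otimes A)=0$ if and only if $A$ is ample over $Y$. If $A$ is ample over $Y$, then $R^j\pi_*(\Omega^i_X\otimes A)=0$ for all $j>0$, $i\ge0$. So dimension $3$ in Theorem 1 is minimal.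

(b) (Characteristic $0$.) If $n\ge2$ and $A$ is $\pi$-nef, then $R^{n-1}\pi_*A=0$.

(c) (Characteristic $0$.) Let $n\ge2$, $j\ge1$, $0\le i\le n$. Then $R^j\pi_*(\Omega^i_X\otimes A)=0$ holds for all towers $\pi$ of dimension $n$ and all $\pi$-ample $A$ if and only if $i+j>n$ or $j\ge n-1$. For arbitrary projective birational $\pi$ between smooth varieties the same equivalence holds, except that the pair $(i,j)=(1,n-1)$, $n\ge3$, is not decided here for $\pi$ that are not towers.

## Blowing up one point, by weights

In dimension $1$ a projective birational morphism of smooth curves is an isomorphism, and there is nothing to check. The first real case is the blow-up of $0\in\mathbb A^{d+1}$. It is the total space of the tautological line bundle $\mathcal O(-1)$ on $\mathbb P^d$, and this makes the cohomology computable. We set up the tool in the generality needed later.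

**Lemma B.** Let $F$ be a smooth variety with a line bundle $\mathcal O_F(H)$, and let $p:X\to F$ be the total space of $\mathcal O_F(-H)$, that is, $X=\operatorname{Spec}\bigoplus_{m\ge0}\mathcal O_F(mH)$. For every line bundle $L$ on $F$,
$$H^j(X,\Omega^i_X\otimes p^*L)=\bigoplus_{m\ge0}H^j(F,\mathcal W^i_m\otimes L),$$
where $\mathcal W^i_0=\Omega^i_F$, and for $m\ge1$ there is an exact sequence
$$0\to\Omega^i_F(mH)\to\mathcal W^i_m\to\Omega^{i-1}_F(mH)\to0 .\tag{1}$$

**Proof.** Since $p$ is affine, $H^j(X,\Omega^i_X\otimes p^*L)=H^j(F,p_*\Omega^i_X\otimes L)$ by the projection formula, so we must decompose $p_*\Omega^i_X$. Over an open set $U$ where $\mathcal O_F(H)$ has a generator $t$, this $t$ is a fiber coordinate on $p^{-1}(U)=U\times\mathbb A^1$. Every $i$-form is uniquely a finite sum of terms $t^m\omega_m$ ($m\ge0$) and $t^{m-1}dt\wedge\eta_m$ ($m\ge1$), where $\omega_m$ is an $i$-form and $\eta_m$ an $(i-1)$-form on $U$. Give both kinds of terms weight $m$. If $t=ut'$ with a unit $u$ on $F$, then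
$$t^m\omega=u^mt'^m\omega,\qquad t^{m-1}dt\wedge\eta=u^mt'^{m-1}dt'\wedge\eta+u^{m-1}t'^m\,du\wedge\eta .$$
So the weight does not depend on the choice of $t$, and $p_*\Omega^i_X=\bigoplus_m\mathcal W^i_m$ as $\mathcal O_F$-modules. The terms $t^m\omega$ form a subsheaf $\Omega_F^i(mH)$. The class of $t^{m-1}dt\wedge\eta$ in the quotient changes by $u^m$, so for $m\ge1$ the quotient is $\Omega^{i-1}_F(mH)$. In weight $0$ only $\omega_0$ occurs. $\square$

Take $F=\mathbb P^d$, $d\ge1$, so that $X=\mathrm{Bl}_0\mathbb A^{d+1}$. Every line bundle on $X$ is $p^*\mathcal O(a)=\mathcal O(-aE)$, and it is ample over $\mathbb A^{d+1}$ iff $a\ge1$. By Lemma B, $H^j(X,\Omega^i_X\otimes p^*\mathcal O(a))$ is built from groups $H^j(\mathbb P^d,\Omega^u(t))$ with $t\ge a\ge1$. These vanish for $j>0$ by Bott's formula. So a single point blow-up satisfies the proposed vanishing. (It is toric, so this agrees with the quoted theorem of Fujino.)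

The case $d=1$ also shows a converse: if $a\le0$, then the weight-$0$ summand of $H^1(X,\Omega^1_X\otimes p^*\mathcal O(a))$ is $H^1(\mathbb P^1,\mathcal O(a-2))\ne0$. In particular, for $i=1$ it is not enough that $A$ be nef.

Lemma B also points to the way out of the toric world: replace $\mathbb P^d$ by a variety $F$ with an ample $L$ such that $H^j(F,L)\ne0$.

## Sixteen points on the exceptional plane: proof of Theorem 1

Let $\sigma:X_1\to Y=\mathbb A^3$ be the blow-up of $0$, with exceptional divisor $E=\mathbb P^2$ and $\mathcal O(-E)|_E=\mathcal O(1)$. Regard $S$ as a subscheme of $E\subset X_1$ and let $q:X\to X_1$ be its blow-up, with exceptional divisor $D$. Put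
$$\pi=\sigma q,\qquad A=q^*\mathcal O(-5E)\otimes\mathcal O_X(-D).$$
Since $S$ is étale over $k$, $X$ is smooth, and $\pi$ is projective and birational.

Let us first see how two natural arguments for the vanishing of $R^1\pi_*A$ stop on this example.

The first is Kodaira-type vanishing. In characteristic $0$ the case $i=n$ of Arapura's theorem says $R^j\pi_*(\omega_X\otimes M)=0$ for $j>0$ and $M$ ample over $Y$. For $i=0$ one would write $A=\omega_X\otimes M$ with $M=A\otimes\omega_X^{-1}$ and hope that $M$ is still positive. Here $K_X=2q^*E+2D$. Let $E'\cong\mathrm{Bl}_S\mathbb P^2=F$ be the strict transform of $E$; there $q^*\mathcal O(E)$ restricts to $-H$ and $\mathcal O(D)$ to $e$. So $A|_{E'}=5H-e$ and $M|_{E'}=(5H-e)-(-2H+2e)=7H-3e$. The strict transform of a member of the pencil spanned by the two quartics has class $4H-e$, because $S$ is a reduced complete intersection and so every member is smooth at the points of $S$. With $H^2=1$, $H\cdot e=0$, $e^2=-16$,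
$$(5H-e)(4H-e)=20-16=4,\qquad(7H-3e)(4H-e)=28-48=-20 .$$
The bundle $M$ is negative on these curves. The discrepancy has eaten all the positivity of $A$.

The second is induction along the tower: push forward by $q$, then by $\sigma$. The first step is fine, since $R^bq_*A=0$ for $b>0$. But $q_*A=\mathcal I_S\otimes\mathcal O(-5E)$ is not a line bundle, and the single-blow-up computation no longer applies to it. What is needed is $H^1(X_1,\mathcal I_S(-5E))=0$, hence that sections of $\mathcal O(-5E)$ take arbitrary values on $S$. Such sections restrict to quintics on $E$, and Lemma A says that quintics do not.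

This second breakdown is the proof.

**Step 1: $A$ is ample over $Y$.** Away from $0$ the map $\pi$ is an isomorphism, so we only look at the fiber over $0$. As a set it is $q^{-1}(E)=D\cup E'$. The scheme $D$ is a disjoint union of projective planes over the residue fields of $S$; there $q^*\mathcal O(-5E)$ is trivial and $\mathcal O(-D)|_D=\mathcal O(1)$, so $A|_D=\mathcal O(1)$ is ample. On $E'$ we have $\mathcal O(-D)|_{E'}=\mathcal O(-e)$, because both are the ideal generated by the equations of $S$. So $A|_{E'}=5H-e$, which is very ample by Lemma A.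

**Step 2: $R^1\pi_*A\ne0$.** As $Y$ is affine, we must show $H^1(X,A)\ne0$. By Fact 2 and the projection formula, $Rq_*A=\mathcal I_S(-5E)$, with $\mathcal I_S$ the ideal of $S$ in $X_1$. So $H^1(X,A)=H^1(X_1,\mathcal I_S(-5E))$. The sequence $0\to\mathcal I_S(-5E)\to\mathcal O(-5E)\to\mathcal O(-5E)|_S\to0$ shows that this group contains
$$\operatorname{coker}\big(H^0(X_1,\mathcal O(-5E))\to H^0(S,\mathcal O(-5E)|_S)\big).$$
The map factors as
$$H^0(X_1,\mathcal O(-5E))\to H^0(E,\mathcal O_{\mathbb P^2}(5))\xrightarrow{\ \mathrm{ev}\ }H^0(S,\mathcal O_S(5)),$$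
so its rank is at most $15$ by Lemma A, while the target has dimension $16$. The cokernel is nonzero. $\blacksquare$

## Line bundles over $\mathrm{Bl}_Z\mathbb P^d$: proof of Theorem 2

We now combine the two ideas: a blow-up of projective space along a complete intersection of codimension $2$, and the weight decomposition of Lemma B, which also controls $\Omega^i$ for $i>0$. We first treat the smallest dimension $n=j+2$, where $i\in\{0,1,2\}$.

**Step 1: the complete intersection.** Fix $j\ge1$ and put $d=j+1\ge2$, $n_0=d+1=j+2$. We want $e_2\ge e_1\ge d+2$ and forms $f_1,f_2$ of degrees $e_1,e_2$ on $\mathbb P^d$ such that $Z=V(f_1,f_2)$ is nonempty, smooth over $k$, of pure codimension $2$. For infinite $k$, Bertini's theorem gives a smooth $V(f_1)$, and then a smooth $V(f_1,f_2)$ of dimension $d-2$. For finite $k$ use Poonen (*Bertini theorems over finite fields*, Ann. of Math. 2004, Thm. 1.1), applied to $\mathbb P^d$ in some degree $e_1\gg0$ and then to the smooth scheme $V(f_1)$ in some degree $e_2\gg0$. Nonemptiness is automatic since $d\ge2$. For $d=2$, $e_1=e_2=4$ the scheme $S$ of the first section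 is an example.

**Step 2: $F$, $L$, $X$, $A$.** Let $g:F=\mathrm{Bl}_Z\mathbb P^d\to\mathbb P^d$ with exceptional divisor $E$, and
$$L=\mathcal O_F((e_2+1)H-E).$$
As $e_1\le e_2$, the sheaf $\mathcal I_Z(e_2)$ is generated by $f_2$ and the products of $f_1$ with forms of degree $e_2-e_1$. By Fact 1, $F$ is closed in some $\mathbb P^d\times\mathbb P^M$ with $\mathcal O(0,1)|_F=e_2H-E$. So $L=\mathcal O(1,1)|_F$ is very ample.

Let $X=F\times_{\mathbb P^d}\mathrm{Bl}_0\mathbb A^{d+1}$. Since $\mathrm{Bl}_0\mathbb A^{d+1}$ is the total space of $\mathcal O(-1)$ over $\mathbb P^d$, $X$ is the total space of $\mathcal O_F(-H)$; write $p:X\to F$. Blowing up commutes with flat base change, so $X$ is the blow-up of $\mathrm{Bl}_0\mathbb A^{d+1}$ along the preimage of $Z$. This preimage is a line bundle over $Z$, hence smooth, of codimension $2$. So $\pi:X\to\mathbb A^{n_0}$ is a tower of two blow-ups. (For $d=2$ the second center consists of the lines over the points of $Z$, and not of points as in Theorem 1.)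

Put $A=p^*L$. Since $\mathrm{Bl}_0\mathbb A^{n_0}$ is closed in $\mathbb P^d\times\mathbb A^{n_0}$, base change along $F\to\mathbb P^d$ shows that $X$ is closed in $F\times\mathbb A^{n_0}$, and $A$ is the restriction of the pullback of the ample bundle $L$. So $A$ is ample over $\mathbb A^{n_0}$.

**Step 3: reduction to cohomology on $F$.** By Lemma B, $H^j(X,\Omega^i_X\otimes A)$ has the direct summands $H^j(F,\Omega^i_F\otimes L)$ (weight $0$) and $H^j(F,\mathcal W^i_1\otimes L)$ (weight $1$). By (1) with $m=1$, the latter surjects onto
$$\ker\big(H^j(F,\Omega^{i-1}_F\otimes L(H))\to H^{j+1}(F,\Omega^i_F\otimes L(H))\big).$$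
Recall $j=d-1$. So $H^j(X,\Omega_X^i\otimes A)\ne0$ for $i=0,1,2$ follows respectively from:

1. $H^{d-1}(F,L)\ne0$;
2. $H^{d-1}(F,\Omega^1_F\otimes L)\ne0$;
3. $H^{d-1}(F,\Omega^1_F\otimes L(H))\ne0$ and $H^d(F,\Omega^2_F\otimes L(H))=0$.

**Step 4: pushing forward to $\mathbb P^d$.** The aim is to replace $F$ by $\mathbb P^d$. By Fact 2, $Rg_*\mathcal O_F(-E)=\mathcal I_Z$. We claim that also
$$Rg_*\big(\Omega^1_F(-E)\big)=\mathcal I_Z\otimes\Omega^1_{\mathbb P^d}.\tag{2}$$
Near a point of $Z$ choose étale coordinates on $\mathbb P^d$, two of which, $x$ and $y$, cut out $Z$. On a chart of $F$ we have $x=u$, $y=uv$, so $dx=du$ and $dy=u\,dv+v\,du$, while the other coordinates are unchanged. So $g^*\Omega^1_{\mathbb P^d}\to\Omega^1_F$ is injective with cokernel $\mathcal O_F\,dv/(u\,dv)=\mathcal O_E\,dv$, which the natural map identifies with $\Omega^1_{E/Z}$. This gives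
$$0\to g^*\Omega^1_{\mathbb P^d}\to\Omega^1_F\to\Omega^1_{E/Z}\to0 .$$
Twist by $\mathcal O(-E)$. On the $\mathbb P^1$-fibers of $E\to Z$ the bundle $\Omega^1_{E/Z}$ has degree $-2$ and $\mathcal O(-E)$ has degree $1$, so the twisted third term has degree $-1$ there and its $Rg_*$ is $0$. The projection formula for the first term gives (2).

Hence the groups $H^{d-1}$ in items 1–3 are $H^{d-1}(\mathbb P^d,\mathcal I_Z\otimes V(t))$ with
$$(V,t)=(\mathcal O,e_2+1),\quad(\Omega^1,e_2+1),\quad(\Omega^1,e_2+2).$$

**Step 5: these groups are nonzero.** Tensoring the Koszul resolution $0\to\mathcal O(-e_1-e_2)\to\mathcal O(-e_1)\oplus\mathcal O(-e_2)\to\mathcal I_Z\to0$ with $V(t)$, we get an exact sequence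
$$H^{d-1}(\mathcal I_Z\otimes V(t))\to H^d(V(t-e_1-e_2))\to H^d(V(t-e_1))\oplus H^d(V(t-e_2)).$$
The last term vanishes. Indeed $t-e_1$ and $t-e_2$ are $\ge1$. For $s\ge1$ we have $H^d(\mathcal O(s))=0$. Also $H^d(\Omega^1(s))=0$ by the Euler sequence $0\to\Omega^1(s)\to\mathcal O(s-1)^{d+1}\to\mathcal O(s)\to0$, since $H^{d-1}(\mathcal O(s))=0$ (here $0<d-1<d$) and $H^d(\mathcal O(s-1))=0$.

So it suffices that the middle term is nonzero.

* For $V=\mathcal O$, $t=e_2+1$, it is $H^d(\mathcal O(1-e_1))$, nonzero because $1-e_1\le-d-1$.
* For $V=\Omega^1$ it is $H^d(\Omega^1(-s'))$ with $s'=e_1-1$ or $e_1-2$. It is dual to $H^0(\Omega^{d-1}(s'))$. Here $s'\ge d$, and $\Omega^{d-1}(d)=T_{\mathbb P^d}(-1)$ is globally generated and nonzero by the Euler sequence. So $\Omega^{d-1}(s')$ is globally generated and nonzero, and has nonzero sections.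

**Step 6: the vanishing in item 3.** By Serre duality on $F$, $H^d(F,\Omega^2_F\otimes L(H))$ is dual to $H^0\big(F,\Omega_F^{d-2}\otimes\mathcal O(E-(e_2+2)H)\big)$. Restriction to $F\setminus E=\mathbb P^d\setminus Z$ is injective on sections of a vector bundle, and sections on $\mathbb P^d\setminus Z$ extend to $\mathbb P^d$ because $Z$ has codimension $2$. So this group injects into $H^0(\mathbb P^d,\Omega^{d-2}(-e_2-2))$, which is $0$ because $\Omega^{d-2}\subset\bigwedge^{d-2}\big(\mathcal O(-1)^{d+1}\big)=\mathcal O(-(d-2))^{\oplus}$. This settles items 1–3, hence the theorem for $n=n_0$.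

**Step 7: larger $n$.** Let $n=n_0+t$ with $t=n-j-2\ge0$. Take $X\times\mathbb A^t\to\mathbb A^{n_0}\times\mathbb A^t$, again a composition of two blow-ups along smooth centers, and the pullback of $A$. Since
$$\Omega^i_{X\times\mathbb A^t}=\bigoplus_s\mathrm{pr}_1^*\Omega^{i-s}_X\otimes\mathrm{pr}_2^*\Omega^s_{\mathbb A^t}$$
and $\Omega^s_{\mathbb A^t}$ is free and nonzero for $0\le s\le t$, the sheaf $\Omega^{i_0+s}_{X\times\mathbb A^t}$ contains $\mathrm{pr}_1^*\Omega^{i_0}_X$ as a direct summand. By flat base change the corresponding summand of $R^j$ is the pullback of $R^j\pi_*(\Omega^{i_0}_X\otimes A)$ along the faithfully flat projection $\mathbb A^{n_0}\times\mathbb A^t\to\mathbb A^{n_0}$. It is nonzero for $i_0\in\{0,1,2\}$. The sums $i_0+s$ with $0\le s\le n-j-2$ are exactly $0,1,\dots,n-j$. $\blacksquare$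

## Top cohomology on the exceptional projective spaces: proof of Theorem 3

In Theorem 1 the sheaf that caused trouble was $\mathcal I_S(5)$ on $E=\mathbb P^2$: its $H^1$ is nonzero. But $H^2(\mathbb P^2,\mathcal I_S(5))=H^2(\mathbb P^2,\mathcal O(5))=0$, because $\mathcal I_S(5)$ and $\mathcal O(5)$ differ only at finitely many points. This is the principle behind Theorem 3. At a point of codimension $b+1$, the sheaf $R^b\pi_*$ is governed by the *top* cohomology of an exceptional projective space, and top cohomology does not change when a sheaf is modified in codimension $\ge2$. So the complicated direct image can be replaced by a line bundle $\mathcal O(a)$. The remaining point is the sign of $a$.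

Write $n=\dim X$ and $\mathcal F=\Omega^i_X\otimes A$.

**Step 1: reduction to points of codimension $b+1$.** A fiber of a projective birational $\pi$ over a point $y$ of codimension $c\ge1$ has dimension $\le c-1$. Indeed $V=\overline{\{y\}}$ has dimension $n-c$, and $\pi^{-1}(V)\ne X$ has dimension $\le n-1$, so its components dominating $V$ have generic fiber of dimension $\le(n-1)-(n-c)$. Over the generic point of $Y$ the fiber is a point. By fiber-dimension vanishing, $R^b\pi_*\mathcal F$ with $b\ge1$ vanishes at points of codimension $\le b$. We must show that it vanishes at every point $\eta\in Y$ of codimension $m:=b+1\ge2$.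

We use induction on the length $r$ of the tower; for $r=0$, $\pi$ is the identity. Write
$$X\xrightarrow{\ \rho\ }Y_1\xrightarrow{\ \sigma\ }Y$$
with $\sigma$ the blow-up of the smooth subscheme $C\subset Y$ and $\rho$ a tower of length $r-1$. If $A$ is ample (resp. nef) over $Y$, it is so over $Y_1$. By the Leray spectral sequence it suffices that $(R^p\sigma_*R^q\rho_*\mathcal F)_\eta=0$ whenever $p+q=m-1$.

**Step 2: the terms with $q\ge1$.** These are handled by induction and a dimension count. Let $\Sigma=\operatorname{Supp}R^q\rho_*\mathcal F$. By induction $\dim\Sigma\le n-q-2$. As $\overline{\{\eta\}}$ has dimension $n-m$,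
$$\dim\big(\Sigma\cap\sigma^{-1}(\eta)\big)\le(n-q-2)-(n-m)=m-q-2=p-1 .$$
So $(R^p\sigma_*R^q\rho_*\mathcal F)_\eta=0$ by fiber-dimension vanishing (for $p=0$ the intersection is empty).

**Step 3: the term $q=0$, reduced to one exceptional fiber.** Let $\mathcal G=\rho_*\mathcal F$; we need $(R^{m-1}\sigma_*\mathcal G)_\eta=0$. If $\eta\notin C$, then $\dim\sigma^{-1}(\eta)=0<m-1$. If $\eta\in C$ is not a generic point of $C$, then the component of $C$ through $\eta$ has codimension $c'<m$ and $\dim\sigma^{-1}(\eta)=c'-1<m-1$. Both cases are done. So let $\eta$ be a generic point of $C$, and $\kappa=\kappa(\eta)$.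

Base change to $T=\operatorname{Spec}\mathcal O_{Y,\eta}$. Since $C$ is reduced, $T_1=Y_1\times_YT$ is the blow-up of the closed point of the regular scheme $T$. Its exceptional divisor is $P=\mathbb P^{m-1}_\kappa$, with $\mathcal O(-P)|_P=\mathcal O(1)$. We keep the notation $\mathcal G$, $A$ for the restrictions to $T_1$ and $X_T=X\times_YT$; by flat base change, $\mathcal G$ is still the direct image of $\mathcal F$.

The module $(R^{m-1}\sigma_*\mathcal G)_\eta$ is finitely generated over $\mathcal O_{Y,\eta}$. By the theorem on formal functions its completion is $\varprojlim_lH^{m-1}(T_1,\mathcal G/\mathcal I_P^l\mathcal G)$. Filtering $\mathcal G/\mathcal I_P^l\mathcal G$, we see that it suffices to have $H^{m-1}(\mathcal I_P^l\mathcal G/\mathcal I_P^{l+1}\mathcal G)=0$ for all $l\ge0$. This sheaf is a quotient of $\mathcal I_P^l/\mathcal I_P^{l+1}\otimes\mathcal G=\mathcal G|_P(l)$, and $H^{m-1}$ is right exact on the $(m-1)$-dimensional scheme $P$. So it suffices to show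
$$H^{m-1}\big(P,\mathcal G|_P(l)\big)=0\qquad(l\ge0).\tag{3}$$

**Step 4: separating the forms from the line bundle.** The aim is to bound $\mathcal G$ by something involving only forms on $T_1$. Let $J=\rho_*A$. From $\rho^*\Omega^i_{T_1/k}\to\Omega^i_{X_T/k}$ and the projection formula we get a map $J\otimes\Omega^i_{T_1/k}\to\mathcal G$. The birational morphism $\rho$ is an isomorphism over the complement of a closed set of codimension $\ge2$ in the smooth variety $Y_1$, in particular near the generic point of $P$, so there the map is an isomorphism. Therefore, after restriction to $P$, its cokernel $Q|_P$ has support of dimension $\le m-2$, and $H^{m-1}(Q|_P(l))=0$. Let $M$ be the image of the restricted map. Then $H^{m-1}(M(l))\to H^{m-1}(\mathcal G|_P(l))$ is onto because $H^{m-1}(Q|_P(l))=0$, and $H^{m-1}(J|_P\otimes\Omega^i_{T_1/k}|_P(l))\to H^{m-1}(M(l))$ is onto by right exactness. So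
$$H^{m-1}\big(P,J|_P\otimes\Omega^i_{T_1/k}|_P(l)\big)\to H^{m-1}\big(P,\mathcal G|_P(l)\big)\quad\text{is surjective.}\tag{4}$$

**Step 5: replacing $J|_P$ by a line bundle.** Let $P'\subset X_T$ be the strict transform of $P$ and $h:P'\to P$ the induced projective birational morphism of integral schemes. Restriction of sections to $P'$ gives $J\to h_*(A|_{P'})$. Let $J_P$ be its image. It is a quotient of $J|_P$. It is torsion-free as a subsheaf of $h_*(A|_{P'})$, and it has rank $1$, since near the generic point of $P$ the map $\rho$ is an isomorphism and $J|_P\to J_P$ is an isomorphism of line bundles. So $K=\ker(J|_P\to J_P)$ has support of dimension $\le m-2$.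

The double dual $J_P^{**}$ is reflexive of rank $1$ on $P=\mathbb P^{m-1}_\kappa$, hence a line bundle $\mathcal O_P(a)$. The map $J_P\to J_P^{**}$ is injective, and an isomorphism at points of codimension $1$, where $J_P$ is torsion-free over a discrete valuation ring and so free. Its cokernel $Q'$ has support of dimension $\le m-3$. For every locally free $\mathcal B$ on $P$, the sequences
$$0\to K\otimes\mathcal B\to J|_P\otimes\mathcal B\to J_P\otimes\mathcal B\to0,\qquad0\to J_P\otimes\mathcal B\to\mathcal B(a)\to Q'\otimes\mathcal B\to0,$$
with $H^{m-1}(K\otimes\mathcal B)=0$ and $H^{m-2}(Q'\otimes\mathcal B)=H^{m-1}(Q'\otimes\mathcal B)=0$, give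
$$H^{m-1}(J|_P\otimes\mathcal B)\cong H^{m-1}(J_P\otimes\mathcal B)\cong H^{m-1}(\mathcal B(a)).\tag{5}$$
In the example of Theorem 1 with $\eta=0$: $J=\mathcal I_S(-5E)$, $P=E$, $P'=E'$, $J_P=\mathcal I_{S/\mathbb P^2}(5)$, and $a=5$.

**Step 6: $J_P=h_*(A|_{P'})$ in codimension $1$.** To find the sign of $a$ we must compare $a$ with the positivity of $A|_{P'}$. The inclusion $J_P\subset h_*(A|_{P'})$ alone bounds $a$ from above, which is the wrong direction, so we need equality in codimension $1$.

Let $\delta\in P$ be a point of codimension $1$ in $P$. Then $R=\mathcal O_{T_1,\delta}$ is a two-dimensional regular local ring. Write $X_R$ for the base change of $X_T$ to $\operatorname{Spec}R$; it is regular, and $X_R\to\operatorname{Spec}R$ is projective birational. The bundle $A$ has nonnegative degree on all curves in the closed fiber, because it is nef over $Y_1$ and hence nonnegative on curves in all fibers of $\rho$, also over nonclosed points. Since $R$, being regular, has a rational singularity, $A|_{X_R}$ is generated by global sections (Lipman, *Rational singularities…*, Publ. IHES 36 (1969), Thm.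 12.1).

Now $\mathcal O_{P,\delta}$ is a discrete valuation ring. By the valuative criterion the inverse of $h$ on the generic point extends to a section of $P'\times_P\operatorname{Spec}\mathcal O_{P,\delta}\to\operatorname{Spec}\mathcal O_{P,\delta}$. This section is a closed immersion with dense image into an integral scheme, so it is an isomorphism: $h$ is an isomorphism over $\delta$. So $P'_R:=P'\times_P\operatorname{Spec}\mathcal O_{P,\delta}$ is local with one closed point $x'$. By global generation some section in $H^0(X_R,A)=J_\delta$ does not vanish at $x'$; its restriction generates $A|_{P'_R}$. As $J_\delta$ is an $R$-module and $R\to\mathcal O_{P,\delta}$ is surjective, $J_\delta\to(h_*(A|_{P'}))_\delta$ is surjective. So $J_{P,\delta}=(h_*(A|_{P'}))_\delta$.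

The same holds at the generic point of $P$. Hence there is an open $U\subset P$ with complement of codimension $\ge2$ over which $h$ is an isomorphism, $J_P=h_*(A|_{P'})$, and $J_P=J_P^{**}$. Identifying $h^{-1}(U)$ with $U$,
$$A|_{h^{-1}(U)}\cong\mathcal O_U(a).\tag{6}$$

**Step 7: $a\ge1$ if $A$ is $\pi$-ample, $a\ge0$ if $A$ is $\pi$-nef.** The scheme $P'$ is closed in the fiber $\pi^{-1}(\eta)$. Suppose $A$ is $\pi$-ample. Then $A|_{P'}$ is ample, and for some $N\ge1$ the bundle $A^N|_{P'}\otimes h^*\mathcal O(-1)$ has a nonzero section. Restrict it to $h^{-1}(U)$; it stays nonzero since $P'$ is integral. By (6) it is a nonzero section of $\mathcal O_U(Na-1)$, which extends to $P$. So $Na-1\ge0$, and $a\ge1$.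

Suppose $A$ is $\pi$-nef, and fix a $\pi$-ample $B$. Line bundles on $U$ are restrictions of line bundles on $P$, so $B|_{h^{-1}(U)}\cong\mathcal O_U(c)$ for some $c$. For every $N\ge0$, $A^N\otimes B$ is ample over $Y$, hence ample on $P'$, and some positive power of it has a nonzero section on $P'$. As before $Na+c\ge0$. This holds for all $N$, so $a\ge0$.

**Step 8: the vanishing on $P$.** By (4) and (5) with $\mathcal B=\Omega^i_{T_1/k}|_P(l)$, statement (3) follows from
$$H^{m-1}\big(P,\Omega^i_{T_1/k}|_P(a+l)\big)=0\qquad(l\ge0).$$
For $i=0$ and $a\ge0$ this is $H^{m-1}(\mathbb P^{m-1}_\kappa,\mathcal O(a+l))=0$, which holds as $m-1\ge1$.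

For general $i$ we have $a\ge1$. Near the generic point $\eta$ of $C$ the exceptional divisor of $\sigma$ is a projective bundle over the smooth scheme $C$, and $P$ is its localization over $\eta$. So there are exact sequences of vector bundles
$$0\to\mathcal O_P(1)\to\Omega^1_{T_1/k}|_P\to\Omega^1_{P/k}\to0,\qquad0\to\Omega^1_{\kappa/k}\otimes\mathcal O_P\to\Omega^1_{P/k}\to\Omega^1_{P/\kappa}\to0 ;$$
in the first, $\mathcal O_P(1)=\mathcal O(-P)|_P$ is the conormal bundle. Taking exterior powers, $\Omega^i_{T_1/k}|_P$ is an extension of $\Omega^i_{P/k}$ by $\Omega^{i-1}_{P/k}(1)$, and $\Omega^u_{P/k}$ is filtered with pieces $\Omega^v_{\kappa/k}\otimes\Omega^{u-v}_{P/\kappa}$. So $\Omega^i_{T_1/k}|_P$ has a filtration whose graded pieces are direct sums of sheaves $\Omega^u_{P/\kappa}$ and $\Omega^u_{P/\kappa}(1)$. After the twist by $a+l\ge1$ we need $H^{m-1}(P,\Omega^u_{P/\kappa}(t))=0$ for $t\ge1$. This group is dual to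
$$H^0\big(P,\Omega_{P/\kappa}^{m-1-u}(-t)\big)\subset H^0\big(P,\mathcal O(-t-(m-1-u))\big)^{\oplus}=0 .$$
This proves (3) and completes the induction. Note where ampleness enters: with $t=0$ and $u=m-1$ the group $H^{m-1}(P,\Omega^{m-1}_{P/\kappa})$ is not zero, and the blow-up of a point on a surface with $A=\mathcal O$, $i=1$ shows that the theorem does fail there.

**Step 9: the last assertion.** For $b=n-1\ge1$ the support has codimension $\ge n+1$ in the $n$-dimensional variety $Y$. So it is empty. $\blacksquare$

The bound $b+2$ is attained. For $n=n_0=j+2$ in Theorem 2, $R^j\pi_*$ is nonzero on a variety of dimension $j+2$, so its support has codimension at most $j+2$.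

## Surfaces, nef bundles in degree $n-1$, and the failing pairs: proof of Corollary 4

**Part (a), ample implies vanishing.** Vanishing of $R^j\pi_*$ and ampleness over $Y$ can both be checked after base change to $\bar k$, working on each connected component. There $\pi$ is, locally over $Y$, a composition of blow-ups of closed points, by the factorization of birational morphisms of smooth surfaces (cf. Hartshorne V.5.4). So it is a tower. If $A$ is ample over $Y$, Theorem 3 with $n=2$, $b=1$ gives $R^1\pi_*(\Omega^i_X\otimes A)=0$ for all $i$. For $j\ge2$, $R^j\pi_*=0$ because fibers have dimension $\le1$.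

**Part (a), vanishing implies ample.** We still work over $\bar k$. Suppose $A$ is not ample over $Y$. Then $A$ is not ample on some closed fiber. Fibers have dimension at most one, and there ampleness means positive degree on each one-dimensional component. So there is an irreducible exceptional curve $E$ with $A\cdot E\le0$. Moreover $E\cong\mathbb P^1$, as it is the strict transform of the exceptional line of one of the point blow-ups. Let $K$ be the kernel of the surjection $\Omega^1_X\otimes A\to\Omega^1_E\otimes A|_E$. Since $R^2\pi_*K=0$, the sheaf $R^1\pi_*(\Omega^1_X\otimes A)$ surjects onto $R^1\pi_*(\Omega^1_E\otimes A|_E)$. The latter is the skyscraper sheaf with stalk $H^1(\mathbb P^1,\mathcal O(-2+A\cdot E))$, which is nonzero because $-2+A\cdot E\le-2$. In dimension $\le1$ every such $\pi$ is an isomorphism, so $3$ is the minimal dimension in Theorem 1.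

**Part (b).** The idea is to dominate $\pi$ by a tower. The statement is local on $Y$, so let $Y$ be affine. Then the projective birational morphism $\pi$ is the blow-up of an ideal. By Hironaka's principalization there is a tower $\pi'':X''\to Y$ that makes this ideal invertible. By the universal property of blow-ups $\pi''=\pi\mu$ with $\mu:X''\to X$, which is projective and birational. Since $R\mu_*\mathcal O_{X''}=\mathcal O_X$ (Hironaka), the projection formula gives $R\mu_*\mu^*A=A$, so
$$R^{n-1}\pi_*A=R^{n-1}\pi''_*(\mu^*A).$$
A curve in a closed fiber of $\pi''$ maps to a point or onto a curve in a fiber of $\pi$, so $\mu^*A$ is $\pi''$-nef. Theorem 3 with $i=0$ shows that the right side is $0$.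

**Part (c), failure.** Suppose neither $i+j>n$ nor $j\ge n-1$. Then $1\le j\le n-2$ and $0\le i\le n-j$, and Theorem 2 gives a tower with $R^j\pi_*(\Omega^i_X\otimes A)\ne0$. For $n=3$ these are the pairs $(i,j)=(0,1),(1,1),(2,1)$.

**Part (c), vanishing.** For $i+j>n$ this is the quoted theorem of Arapura. For $j\ge n$ it holds because fibers have dimension $\le n-1$. For $j=n-1$ and towers it is Theorem 3. Now let $\pi$ be arbitrary and $j=n-1$. If $i\ge2$, then $i+j>n$ and Arapura's theorem applies. If $i=0$, it is part (b), since ample implies nef. If $i=1$ and $n=2$, it is part (a). The only pair left out is $(i,j)=(1,n-1)$ with $n\ge3$ and $\pi$ not a tower, which is the exception in the statement. $\blacksquare$
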